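\title{Unique continuation and positivity for nonnegative solutions of a critical competitive $p$-Laplacian system}

\begin{abstract}
We consider the weakly coupled critical system
$-\Delta_p u_i=\sum_{j=1}^{\ell}\beta_{ij}|u_j|^{p^*/2}|u_i|^{p^*/2-2}u_i$ in $D^{1,p}(\mathbb R^N)$,
with $\frac{2N}{N+2}<p<N$. We prove that a nonnegative solution which vanishes on a set of positive measure vanishes identically, whatever the signs of the $\beta_{ij}$. In the competitive case, the sum of the components of a nontrivial nonnegative solution is positive at every point and satisfies a Harnack inequality. The tool is a logarithmic gradient estimate for $\sum_i u_i$, valid for nonnegative functions with $-\Delta_p u_i\ge -V(\sum_j u_j)^{p-1}$ and $V\in L^1_{\mathrm{loc}}$. Since the $p$-Laplacian is not additive, the inequalities cannot be summed; instead each one is tested with its own weight, which depends on all components.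
\end{abstract}

\section{The question}\label{sec:question}

Throughout, $N\ge 2$. For $1<p<\infty$ we write $p'=\frac p{p-1}$ and $J(\xi)=|\xi|^{p-2}\xi$ for $\xi\in\mathbb R^N$, with $J(0)=0$. Thus $|J(\xi)|=|\xi|^{p-1}$, $J(\xi)\cdot\xi=|\xi|^p$, and the $p$-Laplacian is $\Delta_pu=\operatorname{div}J(\nabla u)$. For $\Omega\subset\mathbb R^N$ open, $u\in W^{1,p}_{\mathrm{loc}}(\Omega)$ and $g\in L^1_{\mathrm{loc}}(\Omega)$, the inequality $-\Delta_pu\ge g$ in $\Omega$ means
\[
\int_\Omega J(\nabla u)\cdot\nabla\phi\ \ge\ \int_\Omega g\,\phi\qquad\text{for all }0\le\phi\in C_c^\infty(\Omega);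
\]
the relations $\le$ and $=$ are read in the same way.

Let $\ell\ge2$, $\frac{2N}{N+2}<p<N$ and $p^*=\frac{Np}{N-p}$, and let $D^{1,p}(\mathbb R^N)$ be the space of $u\in L^{p^*}(\mathbb R^N)$ whose first-order weak derivatives lie in $L^p(\mathbb R^N)$. Given real numbers $\beta_{ij}$, $1\le i,j\le\ell$, consider the system
\begin{equation}\label{eq:system}
-\Delta_pu_i=\sum_{j=1}^\ell\beta_{ij}|u_j|^{\frac{p^*}2}|u_i|^{\frac{p^*}2-2}u_i\ \text{ in }\mathbb R^N,\qquad u_i\in D^{1,p}(\mathbb R^N),\qquad i=1,\dots,\ell .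
\end{equation}
We call it \emph{competitive} if $\beta_{ii}>0$ for all $i$ and $\beta_{ij}<0$ for $i\ne j$. The condition $p>\frac{2N}{N+2}$ is equivalent to $p^*>2$, so for $\mathbf u=(u_1,\dots,u_\ell)$ with $u_i\ge0$ the right-hand side of the $i$-th equation is
\[
f_i=\sum_{j=1}^\ell\beta_{ij}\,u_j^{p^*/2}\,u_i^{p^*/2-1},
\]
a continuous function of $\mathbf u$ that vanishes where $u_i$ does. The following question comes from the work of Clapp and Vicente-Ben\'itez \cite{CV} on the competitive system.

\medskip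
\noindent\textbf{Question.} \emph{Let $\mathbf u$ be a solution of the competitive system \eqref{eq:system} with $u_i\ge0$ for all $i$. If $\mathbf u\equiv\mathbf 0$ in a nonempty open subset of $\mathbb R^N$, must $\mathbf u\equiv\mathbf 0$ in $\mathbb R^N$?}
\medskip

In the competitive case the terms with $j\neq i$ are negative: they are \emph{absorption} terms, which push $u_i$ down where another component is large. If we look at the $i$-th equation alone and regard the other components as bounded coefficients, all we retain is $-\Delta_pu_i\ge-c\,u_i^{q}$ with $q=\frac{p^*}2-1$. Whether such an inequality forbids vanishing on an open set depends on how $q$ compares with the homogeneity $p-1$ of the operator.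

\begin{example}\label{ex:halfspace}
Let $1<p<\infty$, $0\le q<p-1$, $\alpha=\frac p{p-1-q}>1$ and $c=(p-1)(\alpha-1)\alpha^{p-1}$. The function $w(x)=(x_1)_+^\alpha$ is of class $C^1$, and $J(\nabla w)=\alpha^{p-1}(x_1)_+^{(\alpha-1)(p-1)}e_1$. Since $\alpha(p-1)=\alpha q+p$, the exponent is $(\alpha-1)(p-1)=\alpha q+1\ge1$. So $J(\nabla w)$ is locally Lipschitz, and integration by parts gives
\[
-\Delta_pw=-c\,w^q\,\mathbf 1_{\{x_1>0\}}\quad\text{in }\mathbb R^N .
\]
The function $w$ vanishes on a half-space but not identically.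
\end{example}

Now $\frac{p^*}2-1<p-1$ exactly when $p<\frac N2$, and the range $\frac{2N}{N+2}<p<\frac N2$ is nonempty as soon as $N\ge3$. There, an argument that treats the components one at a time cannot succeed. The question, however, concerns the whole vector, and near a region where all components vanish the coefficients $u_j^{p^*/2}$ of the absorption terms are small as well. With
\[
S_0=\sum_{j=1}^\ell u_j,\qquad \beta=\max_i\sum_{j=1}^\ell|\beta_{ij}|,
\]
the bounds $u_j,u_i\le S_0$ and $\frac{p^*}2-1>0$ give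
\begin{equation}\label{eq:fbound}
|f_i|\le\beta S_0^{p^*-1}=V S_0^{p-1},\qquad V=\beta S_0^{p^*-p}.
\end{equation}
Measured against the sum, the absorption has the harmless homogeneity $p-1$, so one expects the answer yes. For $p=2$ adding the equations gives one scalar inequality, $-\Delta S_0\ge-\ell VS_0$. For $p\ne2$ the operator is not additive and no differential inequality for $S_0$ is at hand. That is the difficulty this paper resolves.

\section{Results}\label{sec:results}

We write $B(x,r)$, or $B_r$ when the center is fixed or irrelevant, for an open ball of radius $r$; $\theta B$ is the ball concentric with $B$ and $\theta$ times as large, $|E|$ is Lebesgue measure, and $\langle g\rangle_B=\frac1{|B|}\int_Bg$.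

\begin{theorem}\label{thm:answer}
Let $\ell\ge2$ and $\frac{2N}{N+2}<p<N$, and let the $\beta_{ij}$ be real numbers of arbitrary signs. If $\mathbf u$ solves \eqref{eq:system}, $u_i\ge0$ for all $i$, and $\mathbf u=\mathbf 0$ on a set of positive measure, then $\mathbf u\equiv\mathbf 0$ in $\mathbb R^N$. In particular, the answer to the Question is yes.
\end{theorem}

The proof keeps only the lower bound in \eqref{eq:fbound}. It works in the following setting.

\medskip
\noindent\textbf{Hypothesis (H).} $1<p<\infty$, $\ell\ge1$, and $\Omega\subset\mathbb R^N$ is open and connected. The functions $u_1,\dots,u_\ell\in W^{1,p}_{\mathrm{loc}}(\Omega)$ are nonnegative, $S_0=\sum_iu_i$, the function $V\ge0$ satisfies $V\in L^1_{\mathrm{loc}}(\Omega)$ and $VS_0^{p-1}\in L^1_{\mathrm{loc}}(\Omega)$, and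
\begin{equation}\label{eq:ineq}
-\Delta_pu_i\ \ge\ -V S_0^{p-1}\quad\text{in }\Omega,\qquad i=1,\dots,\ell .
\end{equation}

\begin{theorem}\label{thm:uc}
Assume \textup{(H)}. If $S_0=0$ on a set of positive measure, then $S_0=0$ a.e.\ in $\Omega$.
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:answer} from Theorem~\ref{thm:uc}]
We check (H) with $\Omega=\mathbb R^N$ and $V$ as in \eqref{eq:fbound}. Since $p<p^*$, we have $u_i\in W^{1,p}_{\mathrm{loc}}(\mathbb R^N)$. Since $p^*-p=\frac{p^2}{N-p}$, we have $(p^*-p)\frac Np=p^*$, so $V\in L^{N/p}(\mathbb R^N)\subset L^1_{\mathrm{loc}}$. Also $VS_0^{p-1}=\beta S_0^{p^*-1}\in L^1_{\mathrm{loc}}$, and \eqref{eq:ineq} follows from \eqref{eq:fbound}. Theorem~\ref{thm:uc} gives $S_0=0$ a.e., and then every $u_i$ vanishes because $0\le u_i\le S_0$.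
\end{proof}

Under a scale-invariant bound on $V$, Theorem~\ref{thm:uc} becomes quantitative.

\begin{theorem}\label{thm:doubling}
Assume \textup{(H)}, $S_0\not\equiv0$, and $r^{p-N}\int_{B_r}V\le\Lambda$ for every ball $B_r\subset\Omega$. Then there are $q_0\in(0,1]$ and $C_1$, depending only on $N,p,\ell,\Lambda$, such that for all $q\in(0,q_0]$ and every ball $B$ with $\overline{2B}\subset\Omega$,
\begin{equation}\label{eq:doubling}
\langle S_0^q\rangle_B\,\langle S_0^{-q}\rangle_B\le C_1,\qquad
\int_{\theta B}S_0^q\ \ge\ C_1^{-1}\theta^{2N}\int_BS_0^q\quad(0<\theta<1).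
\end{equation}
In particular $S_0$ cannot vanish to infinite order in the $L^q$-mean sense: there is no $x\in\Omega$ with $\int_{B(x,r)}S_0^q=O(r^k)$ as $r\to0$ for every $k$.
\end{theorem}

For the system, the conclusion can be made pointwise.

\begin{theorem}\label{thm:harnack}
Let $\mathbf u\not\equiv\mathbf 0$ solve the competitive system \eqref{eq:system}, with $u_i\ge0$ for all $i$. Then the $u_i$ are locally bounded and, after redefinition on a null set, continuous, and $\sum_iu_i>0$ at every point of $\mathbb R^N$. Moreover, for every compact $K\subset\mathbb R^N$ there are $c,r_0>0$ such that for all $x\in K$ and $0<r\le r_0$ there is an index $i$ with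
\[
\inf_{B(x,r/2)}u_i\ \ge\ c\sup_{B(x,2r)}\sum_ju_j .
\]
\end{theorem}

Since $u_i\le S_0$, the last inequality contains the Harnack inequality $\sup S_0\le c^{-1}\inf S_0$ on $B(x,r/2)$, and says more: on each small ball a single component is comparable to the whole sum.

\begin{remark}[The hypotheses of Theorem~\ref{thm:uc}]\label{rem:hyp}
Let $w,q,\alpha,c$ be as in Example~\ref{ex:halfspace}.
\begin{enumerate}
\item[(a)] The exponent $p-1$ in \eqref{eq:ineq} is sharp: with $\ell=1$ and $V=c$, the function $w$ satisfies $-\Delta_pw\ge-Vw^q$, so the theorem fails if $S_0^{p-1}$ is replaced by $S_0^q$ with $0\le q<p-1$.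
\item[(b)] The condition $V\in L^1_{\mathrm{loc}}$ cannot be dropped: since $\alpha(q-p+1)=-p$, we have $-\Delta_pw=-Vw^{p-1}$ with $V=c\,x_1^{-p}\mathbf 1_{\{x_1>0\}}$, and $Vw^{p-1}$ is locally bounded.
\item[(c)] Under (H) the conclusion does not pass to single components: for $q=0$ the pair $(w,1)$ satisfies \eqref{eq:ineq} with $V=c$, because $S_0\ge1$.
\item[(d)] Nonnegativity of the $u_i$ is used essentially: it makes the weights of Section~\ref{sec:general} bounded. Nothing is claimed here about sign-changing solutions.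
\end{enumerate}
\end{remark}

\begin{remark}[Single components of the system]\label{rem:components}
If $p\ge\frac N2$, then $\frac{p^*}2\ge p$, so $u_j^{p^*/2}u_i^{p^*/2-1}\le S_0^{p^*-p}u_i^{p-1}$ and $-\Delta_pu_i\ge-Vu_i^{p-1}$ with $V$ as in \eqref{eq:fbound}. Theorem~\ref{thm:uc} with $\ell=1$ then shows that a component vanishing on a set of positive measure vanishes identically. For $p<\frac N2$ this argument is not available, and it is the vector-valued Theorem~\ref{thm:uc} that covers the whole range.
\end{remark}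

\section{From a logarithmic estimate to unique continuation}\label{sec:uc}

All three theorems rest on one estimate.

\begin{proposition}\label{prop:log}
Assume \textup{(H)}. There is $C_0=C_0(p,\ell)$ such that for every $\varepsilon>0$ and every $\eta\in C_c^\infty(\Omega)$ with $0\le\eta\le1$, the function $S=\varepsilon+S_0$ satisfies
\begin{equation}\label{eq:log}
\int_\Omega|\nabla\log S|^p\,\eta^p\ \le\ C_0\int_\Omega\big(|\nabla\eta|^p+V\eta^p\big).
\end{equation}
\end{proposition}

The point is that the right-hand side does not depend on $\varepsilon$. Between a set where $S_0=0$ and a set where $S_0>t$, the function $\log(\varepsilon+S_0)$ must climb by at least $\log(1+t/\varepsilon)$, which tends to infinity as $\varepsilon\to0$; a gradient bounded in $L^p$ cannot do this if both sets have positive measure.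

We use throughout two rules of Sobolev calculus. If $g\in W^{1,p}_{\mathrm{loc}}$ takes values in an interval on which $F$ is Lipschitz and piecewise $C^1$, then $F(g)\in W^{1,p}_{\mathrm{loc}}$ and $\nabla F(g)=F'(g)\nabla g$ a.e. A product of two bounded functions in $W^{1,p}_{\mathrm{loc}}$ is in $W^{1,p}_{\mathrm{loc}}$ and obeys the Leibniz rule.

\begin{proof}[Proof of Theorem~\ref{thm:uc} from Proposition~\ref{prop:log}]
\emph{Local step.} Let $B$ be a ball with $\overline{2B}\subset\Omega$ such that $E=\{S_0=0\}\cap B$ has positive measure. We claim that $S_0=0$ a.e.\ in $B$. Fix $\eta\in C_c^\infty(2B)$ with $0\le\eta\le1$ and $\eta=1$ on $B$, and put $w_\varepsilon=\log(1+S_0/\varepsilon)\ge0$. Then $w_\varepsilon\in W^{1,p}(B)$ and $\nabla w_\varepsilon=\nabla\log(\varepsilon+S_0)$. By \eqref{eq:log} and $V\in L^1_{\mathrm{loc}}$, we have $\|\nabla w_\varepsilon\|_{L^p(B)}\le M$ with $M$ independent of $\varepsilon$. Let $m=\langle w_\varepsilon\rangle_B$. Poincar\'e's inequality gives $\|w_\varepsilon-m\|_{L^p(B)}\le C_BM$.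 Since $w_\varepsilon=0$ on $E$, we get $|E|^{1/p}m=\|w_\varepsilon-m\|_{L^p(E)}\le C_BM$, and therefore
\[
\|w_\varepsilon\|_{L^p(B)}\le\|w_\varepsilon-m\|_{L^p(B)}+|B|^{1/p}m\le\big(1+(|B|/|E|)^{1/p}\big)C_BM=:M'.
\]
For $t>0$ we have $w_\varepsilon\ge\log(1+t/\varepsilon)$ on $\{S_0>t\}$, so
\[
|\{S_0>t\}\cap B|\le\Big(\frac{M'}{\log(1+t/\varepsilon)}\Big)^p\longrightarrow0\qquad(\varepsilon\to0).
\]
As $t>0$ is arbitrary, the claim follows.

\emph{Propagation.} Let $U$ be the set of points of $\Omega$ that have a neighborhood in which $S_0=0$ a.e. It is open. It is nonempty: $\Omega$ is a countable union of balls $B$ with $\overline{2B}\subset\Omega$, one of them meets $\{S_0=0\}$ in positive measure, and the local step puts that ball inside $U$. It is closed in $\Omega$: if $x\in\Omega\cap\overline U$, a ball $B$ centered at $x$ with $\overline{2B}\subset\Omega$ meets $U$, so $S_0$ vanishes a.e.\ on a nonempty open subset of $B$, hence a.e.\ on $B$, and $x\in U$. Since $\Omega$ is connected, $U=\Omega$, and countably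 many of the neighborhoods cover $\Omega$.
\end{proof}

\section{Weights: one and two components}\label{sec:small}

To prove \eqref{eq:log} we test the $i$-th inequality with $\eta^p\psi_i$, where the weight $\psi_i$ is built from $\mathbf u$. The next lemma carries out the integration once and reduces the proposition to four pointwise inequalities. We write $\xi_i=\nabla u_i$, so that $\nabla S=\sum_j\xi_j$.

\begin{lemma}\label{lem:scheme}
Assume \textup{(H)}, let $\varepsilon>0$ and $S=\varepsilon+S_0$. Suppose that $\psi_1,\dots,\psi_\ell\in W^{1,p}_{\mathrm{loc}}(\Omega)$, a measurable $G\ge0$ and a constant $A\ge1$ satisfy, a.e.\ in $\Omega$,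
\begin{enumerate}
\item[(W1)] $0\le\psi_i\le A\,S^{1-p}$ for every $i$,
\item[(W2)] $-\sum_iJ(\xi_i)\cdot\nabla\psi_i\ge A^{-1}G$,
\item[(W3)] $\big|\sum_i\psi_iJ(\xi_i)\big|\le A\,G^{1/p'}$,
\item[(W4)] $|\nabla S|^p/S^p\le A\,G$.
\end{enumerate}
Then \eqref{eq:log} holds with a constant depending only on $p,\ell,A$.
\end{lemma}

\begin{proof}
First, the weak form of \eqref{eq:ineq} holds for every bounded $0\le\phi\in W^{1,p}(\Omega)$ with compact support in $\Omega$. Indeed, the mollifications $\phi_n$ of $\phi$ are nonnegative, smooth, bounded by $\|\phi\|_\infty$, supported in a fixed compact subset of $\Omega$, and converge to $\phi$ in $W^{1,p}$ and, along a subsequence, a.e. The left-hand sides converge because $J(\xi_i)\in L^{p'}_{\mathrm{loc}}$, and the right-hand sides by dominated convergence because $VS_0^{p-1}\in L^1_{\mathrm{loc}}$. This is the only use of that hypothesis.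

By (W1), $\psi_i\le A\varepsilon^{1-p}$, and $\eta^p\in C^1_c(\Omega)$ because $p>1$. So $\phi_i=\eta^p\psi_i$ is admissible, with $\nabla\phi_i=\eta^p\nabla\psi_i+p\eta^{p-1}\psi_i\nabla\eta$. Summing the tested inequalities over $i$ gives
\[
-\int\eta^p\sum_iJ(\xi_i)\cdot\nabla\psi_i\ \le\ \sum_i\int VS_0^{p-1}\psi_i\,\eta^p+p\int\eta^{p-1}\sum_i\psi_iJ(\xi_i)\cdot\nabla\eta .
\]
Since $S_0\le S$, (W1) gives $S_0^{p-1}\psi_i\le A$. With (W2) and (W3),
\[
A^{-1}\int\eta^pG\ \le\ \ell A\int V\eta^p+pA\int\eta^{p-1}G^{1/p'}|\nabla\eta| .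
\]
Young's inequality $ab\le\theta a^{p'}+\theta^{1-p}b^p$, with $a=\eta^{p-1}G^{1/p'}$, $b=|\nabla\eta|$ and $\theta=(2pA^2)^{-1}$, bounds the last term by $(2A)^{-1}\int\eta^pG+pA(2pA^2)^{p-1}\int|\nabla\eta|^p$. The integral $\int\eta^pG$ is finite, because the left side of (W2) is locally integrable by H\"older's inequality. Absorbing it and using (W4) gives \eqref{eq:log}.
\end{proof}

Condition (W1) cancels the absorption, (W2) is the coercivity, (W3) controls the cutoff term, and (W4) returns to $\log S$. The constant $A$ must not depend on $\varepsilon$ or on $\mathbf u$, so we treat (W1)--(W4) as algebraic inequalities in which the values $u_i$ and the vectors $\xi_i$ are independent variables.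

\subsection*{One component}
For $\ell=1$ take $\psi_1=S^{1-p}$ and $G=|\xi_1|^p/S^p$. Then $-J(\xi_1)\cdot\nabla\psi_1=(p-1)G$ and $\psi_1|J(\xi_1)|=G^{1/p'}$, so (W1)--(W4) hold with $A=\max\{1,\frac1{p-1}\}$.

\subsection*{Two natural choices that fail for $\ell\geq2$}
The \emph{common weight} $\psi_i=S^{1-p}$ for all $i$ corresponds to adding the equations. Normalize $S=1$ and put $m=\sum_iJ(\xi_i)$, $n=\sum_i\xi_i$. The left side of (W2) is $(p-1)\,m\cdot n$, so (W2)--(W4) together require $|m|^{p'}+|n|^p\le C\,m\cdot n$. For $p=2$ we have $m=n$ and this holds. For $p\neq2$ take a unit vector $e$, $\xi_1=Re$, $\xi_2=-(R-1)e$ and the other $\xi_i$ zero. Then $n=e$ and $m=\mu e$ with $\mu=R^{p-1}-(R-1)^{p-1}$, and the requirement reads $\mu^{p'}+1\le C\mu$. By the mean value theorem $\mu=(p-1)\rho^{p-2}$ with $R-1<\rho<R$, so as $R\to\infty$ either $\mu\to0$ (if $p<2$) or $\mu\to\infty$ (if $p>2$), and no constant $C$ works.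

The \emph{individual weights} $\psi_i=(u_i+\varepsilon)^{1-p}$ produce no interaction between the gradients: the left side of (W2) is $(p-1)\sum_i|\xi_i|^p/(u_i+\varepsilon)^p$. But (W1) fails where $u_i+\varepsilon$ is much smaller than $S$.

The remedy is to keep individual weights and to regularize them at the scale of $S$ rather than of $\varepsilon$. For $0<\delta<1$ put
\[
v_i=u_i+\delta S,\qquad\text{so that}\qquad \delta S\le v_i\le(1+\delta)S\le 2S .
\]
Then $v_i^{1-p}\le\delta^{1-p}S^{1-p}$, which is (W1). The price is that $\nabla v_i=\xi_i+\delta\nabla S$ contains the gradients of the other components, and these cross terms must be absorbed.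

\subsection*{Two components}
Let $\ell=2$, $\delta=\frac12\min\{\frac1p,\frac1{p'}\}$, $\psi_i=v_i^{1-p}$, $y_i=|\xi_i|/v_i$ and $G=y_1^p+y_2^p$. For $\{i,j\}=\{1,2\}$ we have $\nabla v_i=(1+\delta)\xi_i+\delta\xi_j$, so
\[
-J(\xi_i)\cdot\nabla\psi_i=(p-1)v_i^{-p}J(\xi_i)\cdot\big((1+\delta)\xi_i+\delta\xi_j\big)\ \ge\ (p-1)\Big(y_i^p-\frac{\delta v_j}{v_i}\,y_i^{p-1}y_j\Big).
\]
At a given point, label the components so that $v_1\le v_2$. Then $\delta v_1/v_2\le\delta$, while $\delta v_2/v_1\le1+\delta$. Young's inequality $a^{p-1}b\le a^p/p'+b^p/p$ gives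
\begin{align*}
y_1^p+y_2^p-(1+\delta)y_1^{p-1}y_2-\delta y_2^{p-1}y_1
&\ge\Big(1-\frac{1+\delta}{p'}-\frac\delta p\Big)y_1^p+\Big(1-\frac{1+\delta}p-\frac\delta{p'}\Big)y_2^p\\
&=\Big(\frac1p-\delta\Big)y_1^p+\Big(\frac1{p'}-\delta\Big)y_2^p\ \ge\ \delta G .
\end{align*}
This is (W2). Further, $\sum_i\psi_i|\xi_i|^{p-1}=y_1^{p-1}+y_2^{p-1}\le2G^{1/p'}$ and $|\nabla S|/S\le2(y_1+y_2)\le4G^{1/p}$, which are (W3) and (W4). So Proposition~\ref{prop:log} holds for $\ell=2$.

\subsection*{Many small components}
In this computation the cross term of the smaller component has a coefficient close to $1$ however small $\delta$ is; it was absorbed only because there was one such term. With many small components these terms add up. Normalize $S=1$ with $\varepsilon\le\delta$, and let $u_i=\delta^2$, $\xi_i=\frac\delta2e$ for $i<\ell$, and $\xi_\ell=-e$. As $\delta\to0$ we have $v_\ell\to1$ and $\nabla S\to-e$, and for $i<\ell$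
\[
v_i^{-p}J(\xi_i)\cdot(\xi_i+\delta\nabla S)=(\delta+\delta^2)^{-p}\Big(\frac\delta2\Big)^{p-1}\delta\Big(\frac12-1+\frac{(\ell-1)\delta}2\Big)\longrightarrow-2^{-p},
\]
while the term with $i=\ell$ tends to $1$. The left side of (W2) tends to $(p-1)\big(1-(\ell-1)2^{-p}\big)$, which is negative when $\ell>2^p+1$. Making $\delta$ small does not save the weights $v_i^{1-p}$.

\section{Weights for any number of components}\label{sec:general}

The harmful terms come from components with $v_i/S\approx\delta$, the helpful one from a component with $v_i/S\approx1$. So we damp each weight by a power of the ratio $r_i=v_i/S$ and take $\psi_i=r_i^{\sigma}v_i^{1-p}$. The factor $r_i^\sigma$ is about $\delta^\sigma$ on the small components and about $1$ on the large ones. Differentiating it creates a new cross term, with coefficient $\sigma$. Hence the order of choices: first $\sigma$ small compared with $1/\ell$, then $\delta$ so small that a power $\delta^{\sigma/p}$ is small compared with $1/\ell$.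

\begin{proof}[Proof of Proposition~\ref{prop:log}]
Put
\[
\sigma=\frac{p-1}{32\ell},\qquad s=p-1-\sigma\ge\frac{p-1}2,\qquad\delta=(8\ell)^{-p/\sigma}\in(0,1),
\]
\[
v_i=u_i+\delta S,\qquad r_i=\frac{v_i}S\in[\delta,2],\qquad\psi_i=r_i^\sigma v_i^{1-p}=S^{-\sigma}v_i^{-s}.
\]
The range of $r_i$ is where $0\le u_i\le S$ enters. Since $S\ge\varepsilon$ and $v_i\ge\delta\varepsilon$, the functions $S^{-\sigma}$ and $v_i^{-s}$ are bounded and belong to $W^{1,p}_{\mathrm{loc}}(\Omega)$, and so does $\psi_i$. Let
\[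
z_i=\frac{|\xi_i|}S,\qquad Z=\sum_jz_j\ \ge\ \frac{|\nabla S|}S,\qquad G_i=r_i^{-s-1}z_i^p,\qquad G=\sum_iG_i .
\]
We verify the conditions of Lemma~\ref{lem:scheme}.

(W1) Since $\sigma+s=p-1$, we have $\psi_i=r_i^{-s}S^{1-p}\le\delta^{-s}S^{1-p}$.

(W4) Since $r_i\le2$ and $s+1<p$, we have $z_i^p=r_i^{s+1}G_i\le2^pG_i$. By H\"older's inequality for sums,
\begin{equation}\label{eq:Z}
Z^p\le\ell^{p-1}\sum_iz_i^p\le2^p\ell^{p-1}G .
\end{equation}

(W3) We have $G_i^{1/p'}=r_i^{-(s+1)/p'}z_i^{p-1}$ and $\frac{s+1}{p'}-s=1-\frac{s+1}p=\frac\sigma p$. Hence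
\begin{equation}\label{eq:gain}
r_i^{-s}z_i^{p-1}=r_i^{\sigma/p}\,G_i^{1/p'} .
\end{equation}
As $0<\sigma/p<1$ and $r_i\le2$, this gives $\psi_i|\xi_i|^{p-1}=r_i^{-s}z_i^{p-1}\le2G_i^{1/p'}$. H\"older's inequality gives
\begin{equation}\label{eq:sumG}
\sum_iG_i^{1/p'}\le\ell^{1/p}G^{1/p'},
\end{equation}
so $\big|\sum_i\psi_iJ(\xi_i)\big|\le2\ell^{1/p}G^{1/p'}$.

(W2) We have
\[
-\nabla\psi_i=sS^{-\sigma}v_i^{-s-1}(\xi_i+\delta\nabla S)+\sigma S^{-\sigma-1}v_i^{-s}\nabla S .
\]
Substituting $v_i=r_iS$ and using $\sigma+s+1=p$,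
\[
-\nabla\psi_i=S^{-p}\Big(s\,r_i^{-s-1}\xi_i+\big(\sigma r_i^{-s}+s\delta\,r_i^{-s-1}\big)\nabla S\Big).
\]
We take the scalar product with $J(\xi_i)$, bound $|J(\xi_i)\cdot\nabla S|\le S^pz_i^{p-1}Z$, and apply \eqref{eq:gain}:
\[
-J(\xi_i)\cdot\nabla\psi_i\ \ge\ sG_i-\big(\sigma r_i^{\sigma/p}+s\delta\,r_i^{\sigma/p-1}\big)G_i^{1/p'}Z .
\]
Here $r_i^{\sigma/p}\le2$, and $r_i^{\sigma/p-1}\le\delta^{\sigma/p-1}$ because the exponent is negative and $r_i\ge\delta$. So the bracket is at most $\kappa=2\sigma+s\delta^{\sigma/p}$. (For $\sigma=0$ this bound is $\kappa=s$ for every $\delta$, the lack of smallness seen in Section~\ref{sec:small}.) By \eqref{eq:Z} and \eqref{eq:sumG},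
\[
Z\sum_iG_i^{1/p'}\le2\ell^{1/p'}G^{1/p}\cdot\ell^{1/p}G^{1/p'}=2\ell G ,
\]
and therefore $-\sum_iJ(\xi_i)\cdot\nabla\psi_i\ge(s-2\ell\kappa)G$. By the choice of the parameters, $4\ell\sigma=\frac{p-1}8\le\frac s4$ and $2\ell s\delta^{\sigma/p}=\frac{2\ell s}{8\ell}=\frac s4$. Thus $2\ell\kappa\le\frac s2$, and the left side of (W2) is at least $\frac s2G$.

All four conditions hold with $A=\max\{\delta^{-s},2/s,2\ell^{1/p},2^p\ell^{p-1}\}$, which depends only on $p$ and $\ell$. Lemma~\ref{lem:scheme} gives \eqref{eq:log}.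
\end{proof}

This completes the proofs of Theorems~\ref{thm:uc} and~\ref{thm:answer}.

\section{Finite order of vanishing}\label{sec:doubling}

The bound on $V$ in Theorem~\ref{thm:doubling} makes the two terms on the right of \eqref{eq:log} scale alike: for a cutoff at scale $\rho$, both are $O(\rho^{N-p})$. This yields $\int_{B_\rho}|\nabla\log S|\le K\rho^{N-1}$ at all scales, and such a bound implies exponential integrability of $\log S$, that is, integrability of small positive and negative powers of $S$. We use the following form of this fact.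

\begin{lemma}[{\cite[Theorem 7.21]{GT}}]\label{lem:GT}
Let $D\subset\mathbb R^N$ be a bounded convex domain and $w\in W^{1,1}(D)$, and suppose that $\int_{D\cap B_\rho}|\nabla w|\le K\rho^{N-1}$ for all balls $B_\rho$. Then
\[
\int_D\exp\Big(\frac\tau K|w-\langle w\rangle_D|\Big)\le C(\operatorname{diam}D)^N,\qquad\tau=\tau_0|D|(\operatorname{diam}D)^{-N},
\]
where $\tau_0>0$ and $C$ depend only on $N$.
\end{lemma}

\begin{proof}[Proof of Theorem~\ref{thm:doubling}]
Let $\varepsilon>0$ and $w=\log(\varepsilon+S_0)$. If $\overline{B_{2\rho}}\subset\Omega$, take $\eta\in C_c^\infty(B_{2\rho})$ with $0\le\eta\le1$, $\eta=1$ on $B_\rho$ and $|\nabla\eta|\le2/\rho$. By \eqref{eq:log},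
\[
\int_{B_\rho}|\nabla w|^p\le C_0\big(2^p\rho^{-p}|B_{2\rho}|+\Lambda(2\rho)^{N-p}\big)=C_2\,\rho^{N-p},
\]
and H\"older's inequality gives
\begin{equation}\label{eq:morrey}
\int_{B_\rho}|\nabla w|\le|B_\rho|^{1-1/p}\big(C_2\rho^{N-p}\big)^{1/p}=K_0\,\rho^{N-1},\qquad K_0=K_0(N,p,\ell,\Lambda).
\end{equation}
Fix $B=B(x,R)$ with $\overline{2B}\subset\Omega$, and let $B(y,\rho)$ be any ball that meets $B$. If $\rho<R/3$, then $|y-x|+2\rho<R+3\rho<2R$, so $\overline{B(y,2\rho)}\subset2B$ and \eqref{eq:morrey} applies to $B(y,\rho)$. If $\rho\ge R/3$, then \eqref{eq:morrey} for $B$ gives $\int_{B\cap B(y,\rho)}|\nabla w|\le K_0R^{N-1}\le3^{N-1}K_0\rho^{N-1}$. So Lemma~\ref{lem:GT} applies with $D=B$ and $K=3^{N-1}K_0$, and $\tau=\tau_0 2^{-N}|B_1|$ depends only on $N$. Put $q_0=\min\{1,\tau/K\}$. For $0<q\le q_0$ the lemma gives $\langle e^{\pm q(w-\langle w\rangle_B)}\rangle_B\le C_N$, with $C_N$ depending only on $N$. In the product of these two bounds the mean $\langle w\rangle_B$ cancels, and with $C_1=C_N^2$,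
\[
\langle S_0^q\rangle_B\,\langle(\varepsilon+S_0)^{-q}\rangle_B\le\langle(\varepsilon+S_0)^q\rangle_B\,\langle(\varepsilon+S_0)^{-q}\rangle_B\le C_1 .
\]
By Theorem~\ref{thm:uc}, $S_0>0$ a.e., so $\langle S_0^q\rangle_B>0$; it is finite because $q\le1$. Monotone convergence as $\varepsilon\downarrow0$ gives the first inequality in \eqref{eq:doubling}.

For the second, the Cauchy--Schwarz inequality applied to $1=S_0^{q/2}S_0^{-q/2}$ gives $1\le\langle S_0^q\rangle_{\theta B}\langle S_0^{-q}\rangle_{\theta B}$, and $\langle S_0^{-q}\rangle_{\theta B}\le\theta^{-N}\langle S_0^{-q}\rangle_B$. Hence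
\begin{equation}\label{eq:meandoubling}
\langle S_0^q\rangle_{\theta B}\ \ge\ \theta^N\langle S_0^{-q}\rangle_B^{-1}\ \ge\ C_1^{-1}\theta^N\langle S_0^q\rangle_B ,
\end{equation}
and we multiply by $|\theta B|=\theta^N|B|$. Finally, for $B=B(x,R)$ fixed and $\theta=r/R$, the integral $\int_{B(x,r)}S_0^q$ is at least a positive constant times $r^{2N}$, which excludes infinite order of vanishing.
\end{proof}

For a nonnegative solution of \eqref{eq:system} the bound on $V$ holds on all of $\mathbb R^N$: by H\"older's inequality, $\int_{B_r}V\le|B_r|^{1-p/N}\|V\|_{L^{N/p}(\mathbb R^N)}$, so one may take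
\begin{equation}\label{eq:Lambda}
\Lambda=|B_1|^{1-p/N}\|V\|_{L^{N/p}(\mathbb R^N)},\qquad V=\beta S_0^{p^*-p}.
\end{equation}

\section{Positivity at every point and the Harnack inequality}\label{sec:harnack}

Let $\mathbf u$ be as in Theorem~\ref{thm:harnack}. We know that $S_0>0$ a.e.; the passage to every point uses three facts from the regularity theory of a single equation, for $1<p<N$. Here $\sup$ and $\inf$ are essential ones.

\begin{enumerate}
\item[(R)] \emph{Regularity} \cite{Serrin}. If $u\in W^{1,p}_{\mathrm{loc}}(\mathbb R^N)$ and $-\Delta_pu=f$ with $f\in L^m_{\mathrm{loc}}$ for some $m>N/p$, then $u$ is locally bounded and, after redefinition on a null set, locally H\"older continuous.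
\end{enumerate}
For the other two (\cite{Trudinger}; see also \cite[Chapter 3]{MZ}), let $0\le u\in W^{1,p}_{\mathrm{loc}}(\mathbb R^N)\cap L^\infty_{\mathrm{loc}}(\mathbb R^N)$, let $0<r\le1$, and let all balls be concentric.
\begin{enumerate}
\item[(M)] \emph{Local maximum estimate.} If $-\Delta_pu\le a_0u^{p-1}$ in $B_{4r}$ with a constant $a_0\ge0$, then for every $q>0$, $\sup_{B_{2r}}u\le C_M\langle u^q\rangle_{B_{4r}}^{1/q}$, with $C_M=C_M(N,p,q,a_0)$.
\item[(WH)] \emph{Weak Harnack inequality.} If $-\Delta_pu\ge-h$ in $B_{2r}$ with a constant $h\ge0$, then for $0<q<\frac{N(p-1)}{N-p}$, $\langle u^q\rangle_{B_r}^{1/q}\le C_H\big(\inf_{B_{r/2}}u+(hr^p)^{1/(p-1)}\big)$, with $C_H=C_H(N,p,q)$.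
\end{enumerate}

At the outset we know only $f_i\in L^{(p^*)'}$, by \eqref{eq:fbound}, and $(p^*)'<N/p$ because $\frac1{(p^*)'}-\frac pN=(p-1)\big(\frac1p-\frac1N\big)>0$. So (R) cannot be applied before the integrability of $u_i$ has been improved. The signs of the $\beta_{ij}$ help here: dropping the terms with $j\neq i$, which are nonpositive,
\begin{equation}\label{eq:sub}
f_i\le a_iu_i^{p-1},\qquad a_i=\beta_{ii}u_i^{p^*-p}\in L^{N/p}(\mathbb R^N).
\end{equation}
The exponent $N/p$ is the borderline one for the Sobolev inequality: the term with $a_i$ is as strong as the gradient term, and it can be absorbed only where the $L^{N/p}$ norm of $a_i$ is small, which is the case on small balls.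

\begin{lemma}\label{lem:Lm}
For every $i$ and every $m<\infty$, $u_i\in L^m_{\mathrm{loc}}(\mathbb R^N)$.
\end{lemma}

\begin{proof}
Write $u=u_i$, $a=a_i$, and $\|\cdot\|_t$ for the norm of $L^t(\mathbb R^N)$. The equation $\int J(\nabla u)\cdot\nabla\phi=\int f_i\phi$ extends to every $0\le\phi\in W^{1,p}(\mathbb R^N)$ with compact support: the mollifications of $\phi$ converge in $W^{1,p}$, hence in $L^{p^*}$ by the Sobolev inequality $\|g\|_{p^*}\le C_S\|\nabla g\|_p$, and $f_i\in L^{(p^*)'}$.

Suppose $u\in L^{p(1+\alpha)}_{\mathrm{loc}}$ with $\alpha>0$. We show that $u\in L^{p^*(1+\alpha)}_{\mathrm{loc}}$. Let $k>0$, $u_k=\min\{u,k\}$ and $0\le\eta\in C_c^\infty(\mathbb R^N)$. The function $F(t)=t\min\{t,k\}^{p\alpha}$ is Lipschitz and piecewise $C^1$ on $[0,\infty)$, with $F'(t)\ge\min\{t,k\}^{p\alpha}$, so $\phi=\eta^pF(u)$ is admissible. Put $g=uu_k^\alpha\eta$, $X=\eta u_k^\alpha|\nabla u|$ and $Y=uu_k^\alpha|\nabla\eta|$. Testing and using \eqref{eq:sub},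
\[
\int X^p\le\int\eta^pF'(u)|\nabla u|^p\le\int ag^p+p\int X^{p-1}Y\le\int ag^p+\frac12\int X^p+C_p\int Y^p .
\]
Since $u_k$ is bounded, $\int X^p<\infty$, so $\int X^p\le2\int ag^p+2C_p\int Y^p$. The derivative of $t\mapsto t\min\{t,k\}^\alpha$ is at most $(1+\alpha)\min\{t,k\}^\alpha$, so $|\nabla g|\le(1+\alpha)X+Y$. The exponents $N/p$ and $p^*/p=\frac N{N-p}$ are conjugate, and $Y\le u^{1+\alpha}|\nabla\eta|$. The Sobolev and H\"older inequalities therefore give
\[
\|g\|_{p^*}^p\le C_\alpha\Big(\|a\|_{L^{N/p}(\operatorname{supp}\eta)}\|g\|_{p^*}^p+\int|\nabla\eta|^pu^{p(1+\alpha)}\Big),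
\]
with $C_\alpha$ independent of $k$ and $\eta$. Given $x\in\mathbb R^N$, choose a ball $B$ centered at $x$ so small that $C_\alpha\|a\|_{L^{N/p}(2B)}\le\frac12$, and $\eta\in C_c^\infty(2B)$ with $\eta=1$ on $B$. Since $\|g\|_{p^*}<\infty$, the first term is absorbed, and monotone convergence as $k\to\infty$ gives $u^{1+\alpha}\in L^{p^*}(B)$.

Start with $p(1+\alpha)=p^*$ and repeat. Each step multiplies the exponent of local integrability by $p^*/p>1$, so every $m$ is reached after finitely many steps.
\end{proof}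

\begin{proof}[Proof of Theorem~\ref{thm:harnack}]
By Lemma~\ref{lem:Lm} and \eqref{eq:fbound}, $f_i\in L^m_{\mathrm{loc}}$ for all $m<\infty$, so (R) shows that the $u_i$ are locally bounded and continuous.

To bound a component from below we apply (WH), with an error term $h$ that is controlled by the supremum of $S_0$ on $B_{2r}$. The error carries the small factor $r^{p/(p-1)}$, so it can be absorbed once this supremum is bounded by the mean of one component on $B_r$. Fact (M) bounds the supremum only by the mean over the larger ball $B_{4r}$; Theorem~\ref{thm:doubling} closes the gap.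

Fix a compact $K$, let $M<\infty$ be the supremum of $S_0$ over the points at distance less than $4$ from $K$, let $q_0,C_1$ be given by Theorem~\ref{thm:doubling} for $\Lambda$ as in \eqref{eq:Lambda}, and put $q=\min\{q_0,\frac{p-1}2\}$, which is admissible in (WH). For $x\in K$ and $0<r\le1$ let $B_\rho=B(x,\rho)$ and $I_\rho=\langle S_0^q\rangle_{B_\rho}^{1/q}$. By Theorem~\ref{thm:answer}, $I_r>0$. All constants below are independent of $x\in K$ and $r$.

By \eqref{eq:sub}, $-\Delta_pu_j\le a_0u_j^{p-1}$ in $B_{4r}$ with $a_0=M^{p^*-p}\max_j\beta_{jj}$. Fact (M) for each $u_j\le S_0$ gives $\sup_{B_{2r}}S_0\le\ell C_MI_{4r}$, and \eqref{eq:meandoubling} with $B=B_{4r}$, $\theta=\frac14$ gives $I_{4r}\le(4^NC_1)^{1/q}I_r$. Hence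
\begin{equation}\label{eq:supI}
\sup_{B_{2r}}S_0\le C_3I_r,\qquad C_3=\ell C_M(4^NC_1)^{1/q}.
\end{equation}
Since $q\le1$, we have $S_0^q\le\sum_ju_j^q$, so there is an index $i$ with $\langle u_i^q\rangle_{B_r}^{1/q}\ge\ell^{-1/q}I_r$. By \eqref{eq:fbound} and \eqref{eq:supI}, in $B_{2r}$,
\[
-\Delta_pu_i\ge-\beta S_0^{p^*-p}S_0^{p-1}\ge-h,\qquad h=\beta M^{p^*-p}(C_3I_r)^{p-1}.
\]
Fact (WH) yields
\[
\ell^{-1/q}I_r\le C_H\inf_{B_{r/2}}u_i+C_4\,r^{p/(p-1)}I_r,\qquad C_4=C_HC_3\big(\beta M^{p^*-p}\big)^{1/(p-1)}.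
\]
Choose $r_0\in(0,1]$ with $C_4r_0^{p/(p-1)}\le\frac12\ell^{-1/q}$. For $r\le r_0$, using \eqref{eq:supI} once more,
\[
\inf_{B_{r/2}}u_i\ \ge\ \frac{I_r}{2C_H\ell^{1/q}}\ \ge\ c\sup_{B_{2r}}S_0,\qquad c=\frac1{2C_HC_3\ell^{1/q}} .
\]
The middle term is positive and $u_i$ is continuous, so $S_0(x)\ge u_i(x)>0$. Taking $K=\{x\}$ for each $x\in\mathbb R^N$ gives positivity everywhere.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CV}
M\'onica Clapp and V\'ictor A. Vicente-Ben\'itez,
\emph{Entire solutions to a quasilinear purely critical competitive system},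
arXiv:2502.17765 (2025).

\bibitem{GT}
Gilbarg and Trudinger,
\emph{Elliptic PDE of Second Order}.

\bibitem{MZ}
Mal\'y and Ziemer,
\emph{Fine Regularity of Solutions of Elliptic PDEs}.

\bibitem{Serrin}
Serrin,
Acta Math. \textbf{111} (1964), 247--302.

\bibitem{Trudinger}
Trudinger,
Comm. Pure Appl. Math. \textbf{20} (1967), 721--747.

\end{thebibliography}
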